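\title{Non-isomorphic finite groups with isomorphic power quandles}

\begin{abstract}
The underlying power quandle of a group records conjugation, the power maps and the unit, but not the multiplication. We show that it does not determine a finite group: for every prime $p$ there are non-isomorphic groups of order $p^7$ with isomorphic power quandles, and the order can be lowered to $p^6$ for $p$ odd and to $p^5$ for $p\ge5$. Groups of order $p^n$ with $n\le4$ are determined by their power quandles. For $p$-groups with elementary abelian center and central quotient we give a necessary and sufficient criterion, and we show that for odd $p$ at least $p^{n^3/27-O(n^2)}$ groups of order $p^n$ share one power quandle.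
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a group with unit $e$. If one forgets the multiplication of $G$, one may still keep the conjugation $a\rhd b=aba^{-1}$, the power maps $g\mapsto g^n$ for all $n\in\mathbb Z$, and the element $e$. The set $G$ with this structure is the \emph{underlying power quandle} $\mathrm{Pq}(G)$. An isomorphism $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$ is a bijection $f\colon G\to H$ such that
\[
f(a\rhd b)=f(a)\rhd f(b),\qquad f(g^n)=f(g)^n,\qquad f(e)=e
\]
for all $a,b,g\in G$ and $n\in\mathbb Z$. We answer the following question of Szymik and Vik~\cite{SV}.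

\begin{quote}
Are there two non-isomorphic finite groups $G$ and $H$ with $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$?
\end{quote}

Each half of the structure is weak on its own. Conjugation sees nothing in an abelian group: every bijection between abelian groups respects $\rhd$. The power maps see only cyclic subgroups: for $p$ odd, the elementary abelian group of order $p^3$ and the non-abelian group of order $p^3$ and exponent $p$ are both unions of $p^2+p+1$ subgroups of order $p$ that meet only in $e$, so some bijection between them respects all powers. Together the two halves are strong. They determine the center $Z(G)$ and the central quotient $G/Z(G)$ of a finite group up to isomorphism (Lemma~\ref{lem:basic}), so abelian groups and groups with trivial center are determined, and only the way in which $G$ is built from $Z(G)$ and $G/Z(G)$ can be lost. In the simplest case, when both are elementary abelian $p$-groups, $G$ is determined by its commutators and its $p$-th powers (Lemma~\ref{lem:data}), and these look like exactly the information stored in $\rhd$ and in $g\mapsto g^p$.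 One would therefore guess that the answer is no. The guess is right for small $p$-groups and wrong in general.

\begin{theorem}\label{thm:exist}
Let $p$ be a prime.
\begin{enumerate}
\item[(a)] There are non-isomorphic groups $G,H$ of order $p^7$ with $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$.
\item[(b)] If $p$ is odd, there are at least $(p+1)/2\ge2$ pairwise non-isomorphic groups of order $p^6$ with pairwise isomorphic power quandles.
\item[(c)] If $p\ge5$, there are $(p+1)/2\ge3$ pairwise non-isomorphic groups of order $p^5$ with pairwise isomorphic power quandles.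
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:small}
Let $p$ be a prime and $n\le4$. Two groups of order $p^n$ with isomorphic power quandles are isomorphic.
\end{theorem}

So the answer to the question is yes, already in order $128$. For $p\ge5$ the smallest power of $p$ that is the order of such a pair is exactly $p^5$. For $p=3$ it is $3^5$ or $3^6$, and for $p=2$ it is $2^5$, $2^6$ or $2^7$; we do not determine which.

\begin{corollary}\label{cor:orders}
If $m$ is divisible by $2^7$, by $3^6$, or by $p^5$ for some prime $p\ge5$, then there are non-isomorphic groups of order $m$ with isomorphic power quandles.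
\end{corollary}

\begin{proof}
Let $q$ be the prime power in question and let $G_0\not\cong H_0$ be groups of order $q$ with an isomorphism $f\colon\mathrm{Pq}(G_0)\to\mathrm{Pq}(H_0)$, as given by Theorem~\ref{thm:exist}. Let $C$ be cyclic of order $m/q$. Conjugation and powers in a direct product are computed in each factor, so $f\times\mathrm{id}$ is an isomorphism $\mathrm{Pq}(G_0\times C)\to\mathrm{Pq}(H_0\times C)$. By the Krull--Remak--Schmidt theorem, the factors in a decomposition of a finite group into directly indecomposable groups are unique up to isomorphism and order; hence $G_0\times C\cong H_0\times C$ would imply $G_0\cong H_0$.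
\end{proof}

For large orders the loss of information is very large.

\begin{theorem}\label{thm:count}
Let $p$ be an odd prime, $n\ge18$, $r=\lfloor n/3\rfloor$, $s=n-r$ and $D=\binom r2$. There are at least
\[
\tfrac12\,p^{\,s(D-s)-r^2}=p^{\,n^3/27-O(n^2)}
\]
pairwise non-isomorphic groups of order $p^n$, of exponent $p$ and nilpotency class $2$, with pairwise isomorphic power quandles.
\end{theorem}

The total number of groups of order $p^n$ is $p^{2n^3/27+O(n^{8/3})}$ \cite{Higman,Sims}, so a single power quandle can account for at least half of the leading exponent.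

The reason behind these results is that $\mathrm{Pq}(G)$ knows the element $g\rhd x=[g,x]\,x$ but cannot divide it by $x$. It can compare a commutator $[g,x]$ with a power of the same element $x$, by asking whether $g\rhd x=x^{k}$, but in general it cannot compare $[g,x]$ with a power of an unrelated element $y$. A relation such as $[a,c]=b^p$ may therefore be invisible. Section~\ref{sec:p7} shows this on the pair of order $p^7$. Section~\ref{sec:criterion} turns the observation into a necessary and sufficient criterion for $p$-groups with elementary abelian center and central quotient (Theorem~\ref{thm:criterion}), which gives Theorem~\ref{thm:exist}(a), (b) and Theorem~\ref{thm:count}. The groups of order $p^5$ have class $3$ and need a separate construction (Section~\ref{sec:p5}). Theorem~\ref{thm:small} is proved in Section~\ref{sec:small}.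

Throughout, $[a,b]=aba^{-1}b^{-1}$, so that $a\rhd b=[a,b]\,b$, and $C_k$ is the cyclic group of order $k$.

\section{Invariants of the power quandle}\label{sec:basic}

The statements about centers and central quotients in the following lemma are known. We include the proof because we need the explicit form of the isomorphism in~(b).

\begin{lemma}\label{lem:basic}
Let $G,H$ be finite groups and $f\colon\mathrm{Pq}(G)\to\mathrm{Pq}(H)$ an isomorphism.
\begin{enumerate}
\item[(a)] The elements $g$ and $f(g)$ have the same order; $a$ and $b$ commute if and only if $f(a)$ and $f(b)$ commute; and $f(Z(G))=Z(H)$.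
\item[(b)] The rule $\bar f(gZ(G))=f(g)Z(H)$ defines a group isomorphism $\bar f\colon G/Z(G)\to H/Z(H)$.
\item[(c)] $Z(G)\cong Z(H)$ as groups.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $g^n=e$ if and only if $f(g)^n=f(g^n)$ equals $f(e)=e$. The elements $a,b$ commute if and only if $a\rhd b=b$, and this condition is preserved by $f$ and by $f^{-1}$. The center consists of the elements that commute with all others.

(b) Let $L_g$ be the permutation $x\mapsto g\rhd x$ of $G$. The map $g\mapsto L_g$ is a homomorphism with kernel $Z(G)$, so $G/Z(G)$ is identified with the group of all $L_g$. The first axiom says $L_{f(g)}=fL_gf^{-1}$. Thus the group isomorphism $\sigma\mapsto f\sigma f^{-1}$ from the symmetric group of $G$ to that of $H$ carries $\{L_g\}$ onto $\{L_h\}$, and under the identifications it is $\bar f$.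

(c) By (a), the two centers have the same number of elements of each order. A finite abelian group $A$ is determined by these numbers: for each prime $p$ and $k\ge1$, the quotient of $\#\{x:x^{p^k}=e\}$ by $\#\{x:x^{p^{k-1}}=e\}$ is $p^{d}$, where $d$ is the number of cyclic factors of order at least $p^k$ in the $p$-part of $A$.
\end{proof}

Part (b) says that products, and hence commutators, are known modulo the center. Part (c) does not say that $f$ restricts to a homomorphism on the center; Remark~\ref{rem:f0} contains an example where it does not.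

\section{Central extensions of elementary abelian groups}\label{sec:ext}

Let $p$ be a prime and let $V,Z$ be finite-dimensional vector spaces over $\mathbb F_p$. An \emph{extension of $V$ by $Z$} is a group $G$ that contains $Z$ as a subgroup of its center, with $G/Z=V$. We do not require $Z=Z(G)$. An element of $G$ \emph{lies over} its image in $V$. We write $V$ and $Z$ additively, so that for $x\in G$ and $z,z'\in Z$ the product of $xz$ and $z'$ is $x\,(z+z')$.

All commutators of $G$ lie in $Z$ and are central. In any group with central commutators one has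
\begin{equation}\label{eq:class2}
[gh,k]=[g,k]\,[h,k],\qquad (gh)^n=g^nh^n[h,g]^{\binom n2};
\end{equation}
the first identity follows from $[gh,k]=g[h,k]g^{-1}[g,k]$, and the second by moving each $g$ to the left with $hg=[h,g]\,gh$. Hence the commutator induces an alternating bilinear map $\beta\colon V\times V\to Z$. Since $g^p\in Z$ and $(gz)^p=g^p$ for $z\in Z$, the $p$-th power induces a map $P\colon V\to Z$. By~\eqref{eq:class2}, $P$ is linear if $p$ is odd, because then $p$ divides $\binom p2$, and
\begin{equation}\label{eq:quad}
P(v+w)=P(v)+P(w)+\beta(v,w)\qquad\text{if }p=2.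
\end{equation}
In both cases $P(\lambda v)=\lambda P(v)$ for $\lambda\in\mathbb F_p$. We call $(\beta,P)$ the \emph{data} of $G$. If $e_1,\dots,e_m$ is a basis of $V$ and $c_{ij}=\beta(e_i,e_j)$, $p_i=P(e_i)$, then
\begin{equation}\label{eq:coords}
\beta(v,w)=\sum_{i<j}(v_iw_j-v_jw_i)\,c_{ij},\qquad P(w)=\sum_iw_i\,p_i+\epsilon\sum_{i<j}w_iw_j\,c_{ij},
\end{equation}
where $\epsilon=1$ if $p=2$ and $\epsilon=0$ if $p$ is odd.

\begin{lemma}\label{lem:data}
\begin{enumerate}
\item[(a)] For every basis $e_1,\dots,e_m$ of $V$ and all $c_{ij}\in Z$ $(i<j)$ and $p_i\in Z$ there is an extension of $V$ by $Z$ with $\beta(e_i,e_j)=c_{ij}$ and $P(e_i)=p_i$.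
\item[(b)] Let $G$ be an extension of $V$ by $Z$ with data $(\beta,P)$ and $H$ an extension of $V'$ by $Z'$ with data $(\beta',P')$. If there are linear isomorphisms $\varphi\colon V\to V'$ and $h\colon Z\to Z'$ with
\begin{equation}\label{eq:global}
hP(w)=P'(\varphi w),\qquad h\beta(v,w)=\beta'(\varphi v,\varphi w)
\end{equation}
for all $v,w$ in a basis of $V$, then $G\cong H$.
\item[(c)] In the setting of \textup{(b)}, if $Z=Z(G)$ and $Z'=Z(H)$, then every isomorphism $G\to H$ induces linear isomorphisms $\varphi,h$ that satisfy~\eqref{eq:global} for all $v,w\in V$.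
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For $a\in\mathbb F_p$ let $[a]\in\{0,\dots,p-1\}$ be its representative, and let $\chi(a,b)=([a]+[b]-[a+b])/p\in\{0,1\}$ be the carry. On the set $Z\times V$ put $(z,u)(y,v)=(z+y+\sigma(u,v),\,u+v)$ with
\[
\sigma(u,v)=-\sum_{i<j}u_jv_i\,c_{ij}+\sum_i\chi(u_i,v_i)\,p_i .
\]
Associativity is the identity $\sigma(u,v)+\sigma(u+v,w)=\sigma(v,w)+\sigma(u,v+w)$. For a bilinear map $B$ both sides equal $B(u,v)+B(u,w)+B(v,w)$, and for $\chi$ both sides equal $([a]+[b]+[c]-[a+b+c])/p$. Since $\sigma(u,0)=\sigma(0,u)=0$, the element $(0,0)$ is a unit and $Z\times0$ is central, and $(-z-\sigma(u,-u),-u)$ is inverse to $(z,u)$. The commutator of elements over $u$ and $v$ is $\sigma(u,v)-\sigma(v,u)=\sum_{i<j}(u_iv_j-u_jv_i)c_{ij}$, because $\chi$ is symmetric. Finally $\sigma(ke_i,e_i)=\chi(k,1)p_i$ is $p_i$ for $k=p-1$ and $0$ otherwise, so $(0,e_i)^p=(p_i,0)$.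

(b) Choose $x_i\in G$ over $e_i$ and $x_i'\in H$ over $\varphi e_i$. Every element of $G$ is uniquely $x_1^{a_1}\cdots x_m^{a_m}z$ with $0\le a_i<p$ and $z\in Z$. A product of two such expressions is brought into the same form using only $x_jx_i=x_ix_j\,\beta(e_j,e_i)$, $x_i^p=P(e_i)$ and the centrality of $Z$. The same steps apply in $H$, so $x_1^{a_1}\cdots x_m^{a_m}z\mapsto x_1'^{\,a_1}\cdots x_m'^{\,a_m}h(z)$ is an isomorphism.

(c) An isomorphism maps center to center, and it respects commutators and $p$-th powers.
\end{proof}

So an isomorphism of groups amounts to \emph{one} linear map $h$ on the centers that matches all commutators and all $p$-th powers at once. The power quandle sees less. Let $g,x\in G$ lie over $v,w$ and let $\lambda$ be an integer. Then $g\rhd x=x\,\beta(v,w)$ and $x^{1-p\lambda}=x\,(-\lambda P(w))$, so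
\begin{equation}\label{eq:visible}
\lambda P(w)+\beta(v,w)=0\iff g\rhd x=x^{1-p\lambda}.
\end{equation}
The right-hand side is a statement about $\mathrm{Pq}(G)$. The left-hand side is a linear relation among $P(w)$ and the vectors $\beta(v,w)$ for one fixed $w$. We shall see that these are the only relations that $\mathrm{Pq}(G)$ detects.

\section{A pair of groups of order $p^7$}\label{sec:p7}

Let $p$ be any prime; for $p=2$ the groups below have order $128$. Let $V$ have basis $e_1,e_2,e_3$ and $Z$ have basis $y_1,y_2,y_3,y_4$. Let $G$ and $H$ be the extensions of $V$ by $Z$ given by Lemma~\ref{lem:data}(a) with the following data.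
\[
\begin{array}{c|ccc|ccc}
 & P(e_1) & P(e_2) & P(e_3) & \beta(e_1,e_2) & \beta(e_1,e_3) & \beta(e_2,e_3)\\ \hline
G & 0 & y_1 & y_2 & 0 & y_3 & y_4\\
H & 0 & y_1 & y_2 & 0 & y_1 & y_4
\end{array}
\]
If $a,b,c$ lie over $e_1,e_2,e_3$, then in both groups $a^p=[a,b]=e$. In $G$ the elements $b^p$, $c^p$, $[a,c]$, $[b,c]$ are independent. In $H$ we have $[a,c]=b^p$, and $y_3$ spans a direct factor $C_p$ that restores the order.

The groups are not isomorphic. The Frattini subgroup of a finite $p$-group is generated by all $p$-th powers and all commutators, so here it is the span of the values of $P$ and $\beta$. It is $\langle y_1,y_2,y_3,y_4\rangle$, of order $p^4$, in $G$, and $\langle y_1,y_2,y_4\rangle$, of order $p^3$, in $H$.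

Write $(\beta,P)$ for the data of $G$ and $(\beta',P')$ for those of $H$, and look for an isomorphism $f\colon\mathrm{Pq}(G)\to\mathrm{Pq}(H)$ that induces the identity on $V$. Fix $w\ne0$ and elements $x\in G$, $x'\in H$ over $w$, and write $f(xz)=x'f_w(z)$. Conjugation of $xz$ by an element over $v$ adds $\beta(v,w)$ to $z$, and raising to the power $1+p$ adds $P(w)$ to $z$. So $f_w$ has to satisfy $f_w(z+\beta(v,w))=f_w(z)+\beta'(v,w)$ and $f_w(z+P(w))=f_w(z)+P'(w)$. Both conditions hold if $f_w$ is a linear isomorphism with
\begin{equation}\label{eq:local}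
f_w(P(w))=P'(w),\qquad f_w(\beta(v,w))=\beta'(v,w)\quad\text{for all }v\in V.
\end{equation}
This is~\eqref{eq:global} with $\varphi=\mathrm{id}$, except that the linear map may depend on $w$. Conjugates and powers of $x$ lie over multiples of $w$, so no axiom links $f_w$ directly to $f_{w'}$ when $w,w'$ are independent.

On the coordinate axes, \eqref{eq:local} reads as follows. For $w=e_1$ it demands $y_3\mapsto y_1$; for $w=e_2$ it demands $y_1\mapsto y_1$ and $y_4\mapsto y_4$; for $w=e_3$ it demands $y_2\mapsto y_2$, $y_3\mapsto y_1$ and $y_4\mapsto y_4$. No injective map meets the first two demands together, but each axis separately causes no difficulty. The same is true for every $w$. By~\eqref{eq:coords}, with $A=v_1w_3-v_3w_1$ and $B=v_2w_3-v_3w_2$,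
\begin{align*}
P(w)&=w_2y_1+w_3y_2+\epsilon w_3(w_1y_3+w_2y_4), & \beta(v,w)&=Ay_3+By_4,\\
P'(w)&=w_2y_1+w_3y_2+\epsilon w_3(w_1y_1+w_2y_4), & \beta'(v,w)&=Ay_1+By_4.
\end{align*}
Define $f_w$ by the images of the basis vectors:
\[
\begin{array}{c|cccc}
 & y_1 & y_2 & y_3 & y_4\\ \hline
w_3\ne0 & y_3 & y_2+\frac{w_2}{w_3}(y_1-y_3) & y_1 & y_4\\[2pt]
w_3=0,\ w_2\ne0 & y_1 & y_2 & y_3 & y_4+\frac{w_1}{w_2}(y_1-y_3)\\[2pt]
w_3=w_2=0 & y_3 & y_2 & y_1 & y_4
\end{array}
\]
In each row the four images form a basis. We check~\eqref{eq:local}. In the first row, $y_3\mapsto y_1$ and $y_4\mapsto y_4$ take care of $\beta$ and of the $\epsilon$-terms, and $w_2y_1+w_3y_2\mapsto w_2y_3+w_3y_2+w_2(y_1-y_3)=w_2y_1+w_3y_2$. In the second row, $P(w)=P'(w)=w_2y_1$ is fixed, and $\beta(v,w)=-v_3(w_1y_3+w_2y_4)$ is sent to $-v_3(w_1y_1+w_2y_4)=\beta'(v,w)$. In the third row, $P(w)=P'(w)=0$, and $\beta(v,w)=-v_3w_1y_3$ is sent to $-v_3w_1y_1=\beta'(v,w)$.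

What remains is to glue the maps $f_w$ to a bijection $G\to H$ and to define it on $Z$, where the $p$-th powers coming from all lines of $V$ meet. This is done in general in the next section.

\begin{remark}
The generators $y_2$ and $y_4$ serve to hide the relation $[a,c]=b^p$. If $y_4$ is replaced by $0$, then $w=e_1+e_2$ and $v=e_3$ give $P'(w)+\beta'(v,w)=y_1-y_1=0$ but $P(w)+\beta(v,w)=y_1-y_3\ne0$; by~\eqref{eq:visible}, $c\rhd ab=(ab)^{1-p}$ then holds in $H$ and fails in $G$. If $p$ is odd and $y_2$ is replaced by $0$, the same happens with $w=e_2+e_3$ and $v=-e_1$.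
\end{remark}

\section{The criterion}\label{sec:criterion}

\begin{proposition}\label{prop:glue}
Let $G$ and $H$ be extensions of the same space $V$ by $Z$ and $Z'$, with data $(\beta,P)$ and $(\beta',P')$. Suppose that $\dim Z=\dim Z'$ and that for all $\lambda\in\mathbb F_p$ and $v,w\in V$
\begin{equation}\label{eq:star}
\lambda P(w)+\beta(v,w)=0\iff\lambda P'(w)+\beta'(v,w)=0 .
\end{equation}
Then $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$.
\end{proposition}

\begin{proof}
\emph{The maps $f_w$.} Fix $w\ne0$. The maps $(\lambda,v)\mapsto\lambda P(w)+\beta(v,w)$ and $(\lambda,v)\mapsto\lambda P'(w)+\beta'(v,w)$ on $\mathbb F_p\oplus V$ are linear, and by~\eqref{eq:star} they have the same kernel. Hence $\lambda P(w)+\beta(v,w)\mapsto\lambda P'(w)+\beta'(v,w)$ is a well-defined linear isomorphism between their images. Since $\dim Z=\dim Z'$, it extends to a linear isomorphism $f_w\colon Z\to Z'$, and $f_w$ satisfies~\eqref{eq:local}.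

\emph{The map $f_0$.} On $Z$ conjugation imposes nothing, but the $p$-th powers of all elements lie in $Z$. We need a bijection $f_0\colon Z\to Z'$ with
\[
f_0(\lambda z)=\lambda f_0(z),\qquad f_0(P(w))=P'(w)\qquad(\lambda\in\mathbb F_p,\ z\in Z,\ w\in V).
\]
For $p$ odd, \eqref{eq:star} with $\lambda=1$, $v=0$ shows that the linear maps $P$ and $P'$ have the same kernel. So $P(w)\mapsto P'(w)$ is a linear isomorphism $P(V)\to P'(V)$, and we extend it linearly. For $p=2$ the first condition only says $f_0(0)=0$. By~\eqref{eq:quad} and $\beta(w,w)=0$,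
\[
P(w)+P(w')=P(w+w')+\beta(w,w+w'),
\]
and the same holds for $P',\beta'$. Applying~\eqref{eq:star} with $\lambda=1$ to the pair $(w,w+w')$ gives $P(w)=P(w')\iff P'(w)=P'(w')$. Thus $P(w)\mapsto P'(w)$ is a well-defined bijection of sets $P(V)\to P'(V)$ that sends $0=P(0)$ to $0$, and we extend it to any bijection $Z\to Z'$.

\emph{The map $f$.} Choose one nonzero vector $w$ on each line of $V$, and elements $x_w\in G$, $x_w'\in H$ over it. Every element of $G\setminus Z$ is uniquely $x_w^nz$ with $w$ a chosen vector, $1\le n\le p-1$ and $z\in Z$. Put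
\[
f(x_w^nz)=x_w'^{\,n}f_w(z),\qquad f|_Z=f_0 .
\]
This is a bijection $G\to H$ with $f(e)=e$, and $f(g)$ lies over the same vector as $g$.

\emph{Conjugation.} Let $g$ lie over $v$. Then $g\rhd x_w^nz=x_w^n\,(z+n\beta(v,w))$, and $f$ sends this to $x_w'^{\,n}(f_w(z)+n\beta'(v,w))$, which is $f(g)\rhd f(x_w^nz)$ because $f(g)$ lies over $v$. For $z\in Z$ both $f(g\rhd z)$ and $f(g)\rhd f(z)$ equal $f_0(z)$.

\emph{Powers.} Let $m\in\mathbb Z$. On $Z$ we have $f_0(mz)=mf_0(z)$. For $x_w^nz$ write $nm=n'+pk$ with $0\le n'<p$. Then
\[
(x_w^nz)^m=x_w^{n'}\,(kP(w)+mz),\qquad (x_w'^{\,n}f_w(z))^m=x_w'^{\,n'}\,(kP'(w)+mf_w(z)).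
\]
If $n'\ne0$, then $f$ sends the first element to the second because $f_w$ is linear and $f_w(P(w))=P'(w)$. If $n'=0$, then $p\mid m$, the two elements are $kP(w)\in Z$ and $kP'(w)\in Z'$, and $f_0(kP(w))=kP'(w)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:exist}\textup{(a)}]
Take $G\not\cong H$ from Section~\ref{sec:p7}. For $w=0$ both sides of~\eqref{eq:star} hold. For $w\ne0$ the linear isomorphism $f_w$ of the table sends $\lambda P(w)+\beta(v,w)$ to $\lambda P'(w)+\beta'(v,w)$, so one vanishes if and only if the other does. Proposition~\ref{prop:glue} applies.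
\end{proof}

\begin{remark}\label{rem:f0}
For $p=2$ the map $f_0$ cannot in general be taken linear. In the pair of order $128$ it must send $P(e_2)=y_1$ to $y_1$, $P(e_3)=y_2$ to $y_2$, and $P(e_1+e_3)=y_2+y_3$ to $P'(e_1+e_3)=y_2+y_1$. An additive map with these values sends both $y_1$ and $y_3$ to $y_1$.
\end{remark}

When $Z$ and $Z'$ are the full centers, condition~\eqref{eq:star} is also necessary, up to a change of coordinates.

\begin{theorem}\label{thm:criterion}
Let $G,H$ be finite $p$-groups whose centers and central quotients are elementary abelian, and let $(\beta,P)$ and $(\beta',P')$ be their data with respect to their centers. Then $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$ if and only if $|G|=|H|$ and there is a linear isomorphism $\varphi\colon G/Z(G)\to H/Z(H)$ such that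
\[
\lambda P(w)+\beta(v,w)=0\iff\lambda P'(\varphi w)+\beta'(\varphi v,\varphi w)=0
\]
for all $\lambda\in\mathbb F_p$ and $v,w\in G/Z(G)$. In particular, for $p$ odd and $G,H$ of exponent $p$ and class at most $2$, we have $\mathrm{Pq}(G)\cong\mathrm{Pq}(H)$ if and only if $|G|=|H|$ and some linear isomorphism $G/Z(G)\to H/Z(H)$ preserves the commuting relation in both directions.
\end{theorem}

\begin{proof}
Suppose that $|G|=|H|$ and that $\varphi$ exists. Then the centers have the same dimension. Identify $H/Z(H)$ with $G/Z(G)$ along $\varphi$ and apply Proposition~\ref{prop:glue}. Conversely, let $f$ be an isomorphism of power quandles and let $\varphi=\bar f$ be the group isomorphism of Lemma~\ref{lem:basic}(b); it is linear. If $g,x$ lie over $v,w$, then $f(g),f(x)$ lie over $\varphi v,\varphi w$, and $g\rhd x=x^{1-p\lambda}$ if and only if $f(g)\rhd f(x)=f(x)^{1-p\lambda}$. Now apply~\eqref{eq:visible} in $G$ and in $H$. In the last statement the centers and central quotients are abelian of exponent dividing $p$, and $P=P'=0$, so the condition reduces to $\beta(v,w)=0\iff\beta'(\varphi v,\varphi w)=0$.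
\end{proof}

\section{Order $p^6$: a matrix that the power quandle does not see}\label{sec:p6}

Let $p$ be odd. To lower the order we give up the direct factor. Instead we let all commutators with one generator be $p$-th powers, through a matrix $M$, and arrange that $M$ is an invariant of the group but not of the power quandle. By~\eqref{eq:visible} the power quandle detects an element that is conjugate to one of its own powers, that is, an eigenvector of $M$. So we take matrices without eigenvectors.

Let $\mathcal E$ be the set of $2\times2$ matrices over $\mathbb F_p$ with no eigenvector in $\mathbb F_p^2$; equivalently, with irreducible characteristic polynomial. Every $M\in\mathcal E$ is invertible, and $s,Ms$ is a basis of $\mathbb F_p^2$ for every $s\ne0$. Put $\kappa(M)=\operatorname{tr}(M)^2/\det M$.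

\begin{lemma}\label{lem:kappa}
Let $p$ be odd and $M,M'\in\mathcal E$. Then $\kappa(M)=\kappa(M')$ if and only if $M'=c\,kMk^{-1}$ for some $c\in\mathbb F_p^\times$ and $k\in GL_2(\mathbb F_p)$. The function $\kappa$ takes exactly $(p+1)/2$ values on $\mathcal E$.
\end{lemma}

\begin{proof}
Trace and determinant are unchanged by conjugation and are multiplied by $c$ and $c^2$ under scaling, so $\kappa(c\,kMk^{-1})=\kappa(M)$. The polynomial $x^2-\tau x+\delta$ is irreducible if and only if $\tau^2-4\delta$ is a non-square, and it is the characteristic polynomial of its companion matrix. The value $\kappa=0$ occurs, for $\tau=0$ and $-\delta$ a non-square. If $\tau\ne0$, scale to $\tau=1$; then $\kappa=1/\delta$ with $\delta=(1-\nu)/4$, where $\nu$ runs through the $(p-1)/2$ non-squares. This gives $1+(p-1)/2$ values.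

Suppose $\kappa(M)=\kappa(M')$. If this value is nonzero, $c=\operatorname{tr}M'/\operatorname{tr}M$ makes the traces of $cM$ and $M'$ equal, and then the determinants are equal as well. If it is zero, both traces vanish and $-\det M$, $-\det M'$ are non-squares, so $\det M'=c^2\det M$ for some $c$. In both cases $cM$ and $M'$ have the same irreducible characteristic polynomial, and both are conjugate to its companion matrix, as one sees in a basis $s,cMs$ and a basis $s,M's$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:exist}\textup{(b)}]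
Let $V=Z=\mathbb F_p^2\oplus\mathbb F_p$. For $M\in\mathcal E$ let $E_M$ be the extension of $V$ by $Z$ with data
\[
P(s,j)=(s,0),\qquad \beta_M\bigl((r,i),(s,j)\bigr)=\bigl(M(is-jr),\ \det(r,s)\bigr),
\]
where $\det(r,s)$ is the determinant of the matrix with columns $r,s$. Since $p$ is odd, $P$ is linear and $\beta_M$ is alternating, such a group exists by Lemma~\ref{lem:data}(a) and~\eqref{eq:coords}. It has order $p^6$.

\emph{The power quandles are isomorphic.} Let $v=(r,i)$ and $w=(s,j)$. The equation $\lambda P(w)+\beta_M(v,w)=0$ means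
\[
\lambda s+M(is-jr)=0\quad\text{and}\quad\det(r,s)=0 .
\]
If $s\ne0$, the second equation says $r=\rho s$ for some $\rho$, and the first becomes $\lambda s+(i-j\rho)Ms=0$. As $s,Ms$ are independent, this says $\lambda=0$ and $i=\rho j$. So the condition is: $\lambda=0$ and $v\in\mathbb F_pw$. If $s=0$ and $j\ne0$, the condition is $Mr=0$, that is $r=0$, that is $v\in\mathbb F_pw$. If $w=0$, it always holds. None of this depends on $M$, so Proposition~\ref{prop:glue} gives $\mathrm{Pq}(E_M)\cong\mathrm{Pq}(E_{M'})$ for all $M,M'\in\mathcal E$.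

\emph{The groups.} Taking $\lambda=0$ above, we see that for $w\ne0$ only the multiples $v$ of $w$ satisfy $\beta_M(v,w)=0$. Hence $Z(E_M)=Z$, and an isomorphism $E_M\to E_{M'}$ induces $\varphi,h$ as in Lemma~\ref{lem:data}(c). Let $b=(0,1)\in V$. Since $\ker P=\mathbb F_pb$, we have $\varphi b=\mu b$ with $\mu\ne0$, and $\varphi$ induces $g\in GL_2(\mathbb F_p)$ on $V/\mathbb F_pb$, so that $\varphi(s,0)=(gs,\ast)$. From $hP=P\varphi$ we get $h(s,0)=(gs,0)$ in $Z$, and therefore
\[
(gMs,0)=h(Ms,0)=h\beta_M\bigl(b,(s,0)\bigr)=\beta_{M'}\bigl(\mu b,(gs,\ast)\bigr)=(\mu M'gs,0).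
\]
Thus $M'=\mu^{-1}gMg^{-1}$ and $\kappa(M')=\kappa(M)$. By Lemma~\ref{lem:kappa}, the groups $E_M$ fall into at least $(p+1)/2$ isomorphism classes.
\end{proof}

For $p=2$ the only irreducible quadratic polynomial is $x^2+x+1$, so the invariant $\kappa$ would have a single value.

\section{Order $p^5$: groups of class three}\label{sec:p5}

The group $E_M$ has two generators of order $p^2$, a generator over $b$ that acts on them through $M$, and the central commutator of the first two. We save a factor $p$ by letting a single element play the last two roles. The commutator of the two generators is then no longer central and the class rises to $3$. Groups of class $3$ are most easily described by Lie rings, and this is where $p\ge5$ is needed.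

\subsection*{The Lazard correspondence}
Let $p\ge5$ and let $L$ be a finite Lie ring whose additive group is a $p$-group and in which all brackets of four elements vanish (class at most $3<p$). Division by $2$ and $3$ is possible in $L$. The Baker--Campbell--Hausdorff formula
\[
x\ast y=x+y+\tfrac12[x,y]+\tfrac1{12}[x,[x,y]]-\tfrac1{12}[y,[x,y]]
\]
makes the set $L$ a group in which the unit is $0$,
\[
x^n=nx,\qquad x\rhd y=y+[x,y]+\tfrac12[x,[x,y]],
\]
and two such groups are isomorphic if and only if the Lie rings are isomorphic. See \cite{Lazard} and \cite[Ch.~9--10]{Khukhro}. In this section brackets are Lie brackets.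

\subsection*{The groups $G_M$}
Let $R=\mathbb Z/p^2$ and let a bar denote reduction modulo $p$. For $x\in\mathbb F_p^2$ let $px\in pR^2$ be $p$ times any lift of $x$; the map $x\mapsto px$ is an isomorphism $\mathbb F_p^2\to pR^2$. In expressions such as $pM(iv)$ with $i\in\mathbb F_p$, $v\in R^2$, and in $\det(u,v)\in\mathbb F_p$, the vectors are first reduced modulo $p$. For $M\in\mathcal E$ let $L_M=R^2\oplus\mathbb F_p$, of order $p^5$, with the biadditive alternating bracket
\[
[(u,i),(v,j)]=\bigl(pM(iv-ju),\ \det(u,v)\bigr).
\]
The bracket depends only on the classes of its arguments modulo $Z=pR^2\oplus0$, so $Z$ is central. For $x=(u,i)$, $y=(v,j)$, $z=(w,k)$ we get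
\[
[[x,y],z]=\bigl(pM(\det(u,v)\,w),\ 0\bigr)\in Z .
\]
The Jacobi identity follows from the identity $\det(u,v)w+\det(v,w)u+\det(w,u)v=0$ for three vectors in a plane, and brackets of four elements vanish. Let $G_M$ be the group attached to $L_M$. With $d=\det(u,v)$ we have $[x,[x,y]]=-[[x,y],x]=(-pM(du),0)$, so
\begin{equation}\label{eq:conj}
(u,i)\rhd(v,j)=\bigl(v+pM(iv-ju-\tfrac12du),\ j+d\bigr),\qquad d=\det(u,v).
\end{equation}
The quotient $Q=G_M/Z$ is the set $\mathbb F_p^2\oplus\mathbb F_p$ with $(\bar u,i)(\bar v,j)=(\bar u+\bar v,\,i+j+\tfrac12\det(u,v))$. It is the same group for all $M$. As $Z$ is central, conjugation defines an action of $Q$ on $G_M$ by automorphisms, written $q\rhd y$.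

\begin{proposition}\label{prop:p5quandle}
$\mathrm{Pq}(G_M)\cong\mathrm{Pq}(G_{M'})$ for all $M,M'\in\mathcal E$.
\end{proposition}

\begin{proof}
Write $\rhd'$ for conjugation in $G_{M'}$. We construct a bijection $f$ of the common underlying set with $f(x)\equiv x$ modulo $Z$; compatibility with conjugation then means $f(q\rhd x)=q\rhd'f(x)$ for $q\in Q$. The new difficulty is that conjugation moves the cosets of $Z$, so the cosets cannot be treated line by line as in Proposition~\ref{prop:glue}. On the $Q$-stable set $X=\{(y,j):\bar y\ne0\}$ we therefore define $f$ first on the subset $S=\{(v,0):\bar v\ne0\}$, which meets every $Q$-orbit, and extend it equivariantly.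

\emph{Step 1: the set $S$.} Every $(y,j)\in X$ is conjugate to an element of $S$: choose $u$ with $\det(u,y)=j$ and put $v=y+\tfrac12pM(ju)$; then $(u,0)\rhd(v,0)=(y,j)$ by~\eqref{eq:conj}. Moreover, for $h=(\bar u,i)\in Q$ and $(v,0)\in S$, formula~\eqref{eq:conj} shows that
\begin{equation}\label{eq:slice}
h\rhd(v,0)\in S\iff\det(u,v)=0,\quad\text{and then}\quad h\rhd(v,0)=(v+pM(iv),0).
\end{equation}
So on $S$ two operations must be respected: $v\mapsto mv$ for $p\nmid m$, and $v\mapsto v+pM(kv)$.

\emph{Step 2: the map $F$ on $S$.} For each line in $\mathbb F_p^2$ fix $v_0\in R^2$ such that $\bar v_0$ spans it. Since $\bar v_0,M\bar v_0$ is a basis of $\mathbb F_p^2$, the vector $v_0$ and any lift $v_1$ of $M\bar v_0$ form a basis of $R^2$. A vector $nv_0+n_1v_1$ reduces to a nonzero multiple of $\bar v_0$ exactly when $n\in R^\times$ and $n_1\in pR$. Hence every such vector is uniquely of the form $v=n(v_0+pM(iv_0))$ with $n\in R^\times$ and $i\in\mathbb F_p$. Put $F(v)=n(v_0+pM'(iv_0))$. The same uniqueness for $M'$ shows that $F$ is a bijection of $R^2\setminus pR^2$, whose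 inverse is the map obtained by interchanging $M$ and $M'$. It satisfies
\begin{equation}\label{eq:F}
\overline{F(v)}=\bar v,\qquad F(mv)=mF(v)\ \ (p\nmid m),\qquad F(v+pM(kv))=F(v)+pM'(kv).
\end{equation}
For the last identity, note that $\bar v=\bar n\bar v_0$, so $v+pM(kv)=n(v_0+pM((i+k)v_0))$. If $M$ had an eigenvector $\bar v_0$, then $v_0+pMv_0$ would be a multiple of $v_0$ and the two operations would not be independent.

\emph{Step 3: the map $f$ on $X$.} Put
\[
f\bigl(q\rhd(v,0)\bigr)=q\rhd'(F(v),0)\qquad(q\in Q,\ \bar v\ne0).
\]
To see that this is well defined, suppose $q\rhd(v,0)=q_1\rhd(v',0)$ and let $h=q_1^{-1}q=(\bar u,i)$. Then $h\rhd(v,0)=(v',0)$, so $\det(u,v)=0$ and $v'=v+pM(iv)$ by~\eqref{eq:slice}. By~\eqref{eq:F} and by~\eqref{eq:slice} for $M'$ we get $(F(v'),0)=(F(v)+pM'(iv),0)=h\rhd'(F(v),0)$. Applying $q_1\rhd'$ gives $q_1\rhd'(F(v'),0)=q\rhd'(F(v),0)$; here we use that $Q$ is the same group for $M$ and $M'$. The same construction with $M,M'$ interchanged gives the inverse, so $f\colon X\to X$ is a bijection. The elements $q\rhd(v,0)$ and $q\rhd'(F(v),0)$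 both have the image $q\,(\bar v,0)\,q^{-1}$ in $Q$, so $f(x)\equiv x$ modulo $Z$.

\emph{Step 4: the map $f$ outside $X$.} The remaining elements are $(pz,j)$ with $z\in\mathbb F_p^2$. The coset $j=0$ is $Z$; it receives the $p$-th powers $p(y,j)=(py,0)$, which do not involve $M$, so we use the identity there. On a coset with $j\ne0$, conjugation by $(u,i)$ is translation by $-pM(ju)$, so we need a linear map that takes $Mu$ to $M'u$. Put
\[
f(pz,0)=(pz,0),\qquad f(pz,j)=(pM'M^{-1}z,\,j)\quad(j\ne0).
\]
Now $f$ is a bijection $G_M\to G_{M'}$ with $f(0)=0$ and $f(x)\equiv x$ modulo $Z$.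

\emph{Step 5: conjugation.} Let $g=(u,i)$ have image $q\in Q$; then $f(g)$ has image $q$ as well. For $x=q_1\rhd(v,0)\in X$ we have $f(g\rhd x)=f(qq_1\rhd(v,0))=qq_1\rhd'(F(v),0)=f(g)\rhd'f(x)$. For $j\ne0$, formula~\eqref{eq:conj} gives $g\rhd(pz,j)=(p(z-jMu),j)$, and $f$ sends this to $(pM'M^{-1}z-pM'(ju),j)=f(g)\rhd'f(pz,j)$. The elements $(pz,0)$ are central in both groups.

\emph{Step 6: powers.} Let $x=q\rhd(v,0)\in X$ and $p\nmid n$. Since $q$ acts by automorphisms,
\[
f(x^n)=f\bigl(q\rhd(nv,0)\bigr)=q\rhd'(nF(v),0)=f(x)^n .
\]
Let $x=(y,j)\in X$ and $p\mid n$. Then $x^n=(ny,0)\in Z$ is fixed by $f$, while $f(x)=(y',j)$ with $\bar y'=\bar y$, so $f(x)^n=(ny',0)=(ny,0)$. Let $x=(pz,j)$. If $p\nmid n$, then $nj=0$ if and only if $j=0$, so $x$ and $x^n=(npz,nj)$ are treated by the same linear formula. If $p\mid n$, then $x^n=0$ and $f(x)^n=0$.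
\end{proof}

\begin{proposition}\label{prop:p5iso}
For $M,M'\in\mathcal E$ we have $G_M\cong G_{M'}$ if and only if $\kappa(M)=\kappa(M')$.
\end{proposition}

\begin{proof}
By the Lazard correspondence we may work with the Lie rings. We first show that $L_M\cong L_{M'}$ if and only if
\begin{equation}\label{eq:twisted}
M'=\det(g)^{-1}\,gMg^{-1}\qquad\text{for some }g\in GL_2(\mathbb F_p).
\end{equation}
Let $b=(0,1)$. In $L=L_M$ we have $[(u,0),(v,0)]=(0,\det(u,v))$ and $[b,(v,0)]=(pMv,0)$, so $[L,L]=pR^2\oplus\mathbb F_p$ and $L/[L,L]=\mathbb F_p^2$. Let $\theta\colon L_M\to L_{M'}$ be an isomorphism and $g$ the map induced on $L/[L,L]$, so that $\theta(v,0)=(\tilde v,\ast)$ with $\tilde v\equiv gv$ modulo $p$. Multiplying by $p$ gives $\theta(pv,0)=(pgv,0)$. Applying $\theta$ to $b=[(u,0),(v,0)]$ with $\det(u,v)=1$ gives $\theta(b)\equiv\det(g)\,b$ modulo $Z$. Applying $\theta$ to $[b,(v,0)]=(pMv,0)$ gives $(\det(g)\,pM'gv,0)=(pgMv,0)$, which is~\eqref{eq:twisted}. Conversely, let $g$ satisfy~\eqref{eq:twisted} and let $\tilde g\in GL_2(R)$ be a lift. The additive bijection $\theta(u,i)=(\tilde gu,\det(g)i)$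 respects brackets, since the bracket of $\theta(u,i)$ and $\theta(v,j)$ in $L_{M'}$ is
\[
\bigl(\det(g)\,pM'g(iv-ju),\ \det(g)\det(u,v)\bigr)=\bigl(pgM(iv-ju),\ \det(g)\det(u,v)\bigr).
\]

Now~\eqref{eq:twisted} implies $\kappa(M)=\kappa(M')$ by Lemma~\ref{lem:kappa}. Conversely, if $\kappa(M)=\kappa(M')$, write $M'=c\,kMk^{-1}$. The ring $\mathbb F_p[M]$ is a field with $p^2$ elements, and the determinant restricts to its norm, which maps onto $\mathbb F_p^\times$. Choose $h\in\mathbb F_p[M]^\times$ with $\det h=(c\det k)^{-1}$. Then $g=kh$ has $\det g=c^{-1}$ and $gMg^{-1}=kMk^{-1}$, so~\eqref{eq:twisted} holds.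
\end{proof}

By Lemma~\ref{lem:kappa} and Proposition~\ref{prop:p5iso}, the groups $G_M$ form exactly $(p+1)/2$ isomorphism classes. With Proposition~\ref{prop:p5quandle} this proves Theorem~\ref{thm:exist}(c).

\section{Groups of order at most $p^4$}\label{sec:small}

We prove Theorem~\ref{thm:small}. Let $f\colon\mathrm{Pq}(G)\to\mathrm{Pq}(H)$ be an isomorphism with $|G|=|H|=p^n$, $n\le4$. If $G$ is abelian, then $G=Z(G)\cong Z(H)$ by Lemma~\ref{lem:basic}(c), and $Z(H)=H$ by comparing orders. Groups of order at most $p^2$ are abelian. So let $G$ and $H$ be non-abelian. In each case we reduce the groups to a short list and separate the entries of the list by invariants of the power quandle. We write $G'$ for the commutator subgroup and $Z=Z(G)$.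

\subsection*{Order $p^3$}
There are two non-abelian groups. For $p$ odd they have exponent $p$ and $p^2$. For $p=2$ they are $D_8$, with $5$ involutions, and $Q_8$, with $1$.

\subsection*{Order $16$}
We use the classification: there are nine non-abelian groups of order $16$. We list them and count involutions.
\begin{itemize}
\item $D_{16}$, $SD_{16}$, $M_{16}$, $Q_{16}$ are generated by $a$ of order $8$ and $b$ with $bab^{-1}=a^\rho$, where $\rho=-1,3,5,-1$ and $b^2=e,e,e,a^4$. From $(a^ib)^2=a^{i(1+\rho)}b^2$ we find $8,4,2,0$ involutions outside $\langle a\rangle$, hence $9,5,3,1$ in total.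
\item $D_8\times C_2$ and $Q_8\times C_2$ have $2\cdot6-1=11$ and $2\cdot2-1=3$ involutions.
\item $C_4\circ D_8$ consists of the elements $d$ and $zd$ with $d\in D_8$, where $z$ is central and $z^2$ generates $Z(D_8)$. The equation $x^2=e$ has $6$ solutions $d$ and $2$ solutions $zd$, those with $d$ of order $4$. There are $7$ involutions, and the center is $\langle z\rangle\cong C_4$.
\item In $C_2^2\rtimes C_4$ the generator $c$ of $C_4$ swaps the generators $a,b$ of $C_2^2$. The solutions of $x^2=e$ form $\langle a,b,c^2\rangle$. There are $7$ involutions, and the center is $\langle ab,c^2\rangle\cong C_2^2$.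
\item In $C_4\rtimes C_4=\langle a,b\mid a^4,\,b^4,\,bab^{-1}=a^{-1}\rangle$ we have $(a^ib^j)^2=a^{2i}$ for $j$ even and $(a^ib^j)^2=b^2$ for $j$ odd. There are $3$ involutions and $3$ squares, namely $e,a^2,b^2$.
\end{itemize}
The two groups with $7$ involutions have different centers. Among the three with $3$ involutions, only $M_{16}$ has elements of order $8$, and $Q_8\times C_2$ has $2$ squares while $C_4\rtimes C_4$ has $3$. All these quantities are preserved by $f$.

\subsection*{Order $p^4$, $p$ odd, center of order $p^2$}
From now on $p$ is odd and $n=4$. The central quotient of a non-abelian group is not cyclic, so $|Z|$ is $p^2$ or $p$. Since $Z(G)\cong Z(H)$, the groups $G$ and $H$ fall under the same one of the three cases $Z\cong C_p^2$, $Z\cong C_{p^2}$, $Z\cong C_p$.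

Let $|Z|=p^2$. Then $V=G/Z\cong C_p^2$ and commutators are central. If $x_1,x_2$ lie over a basis of $V$, then by~\eqref{eq:class2} $G'$ is generated by $c=[x_1,x_2]$, and $c^p=[x_1^p,x_2]=e$. So $|G'|=p$, the conjugacy class of a non-central $x$ is $xG'$, and $g\mapsto g^p$ is a homomorphism $G\to Z$.

\emph{Case $Z\cong C_p^2$.} Here $G$ is an extension of $V$ by $Z$ with $P$ linear, and $\#\{g:g^p=e\}=p^2\,|\ker P|$ determines the rank of $P$. By Lemma~\ref{lem:data}(b) it suffices to find bases $e_1,e_2$ of $V$ and $y_1,y_2$ of $Z$ in which the data take a fixed form. We always arrange $\beta(e_1,e_2)=y_1$.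
\begin{itemize}
\item Rank $0$: $P=0$, and $y_2$ is any vector outside $G'$.
\item Rank $2$: choose $e_1$ with $P(e_1)=c$ and $e_2$ with $\beta(e_1,e_2)=c$. Then $y_i=P(e_i)$ is a basis.
\item Rank $1$: choose $e_1$ spanning $\ker P$ and $e_2$ with $P(e_2)=d\ne0$. If $d\in G'$, rescale $e_1$ so that $\beta(e_1,e_2)=d$; then $P(e_2)=y_1$. If $d\notin G'$, put $y_2=d$; then $P(e_2)=y_2$.
\end{itemize}
The two groups of rank $1$ are separated as follows. If $x^p\ne e$, then $x$ is non-central and $x^p$ is a nonzero multiple of $d$, so $x^{1+p}$ is conjugate to $x$ if and only if $d\in G'$.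

\emph{Case $Z\cong C_{p^2}$.} Suppose first that all $p$-th powers lie in $Z^p$. Then $G$ has exponent $p^2$. If $x^p=z^p$ with $z\in Z$, then $(xz^{-1})^p=e$, so we may choose $x_1,x_2$ with $x_1^p=x_2^p=e$. The element $[x_1,x_2]$ has order $p$ in $Z$, so it equals $z^p$ for a generator $z$ of $Z$. These relations determine the multiplication of the normal forms $x_1^ix_2^jz^k$, hence $G$. Otherwise some $x_2$ has $x_2^p=z$ generating $Z$, and $G$ has exponent $p^3$. Take $x_1\notin\langle x_2\rangle$ and write $x_1^p=z^k$. Replacing $x_1$ by $x_1x_2^{-k}$ gives $x_1^p=e$, and replacing $x_1$ by a power prime to $p$ gives $[x_1,x_2]=z^p$. Again $G$ is determined. The exponent separates the two groups.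

\subsection*{Order $p^4$, $p$ odd, center of order $p$}
\emph{Structure.} If $G/Z$ were abelian, the commutator would be a nondegenerate alternating form on $G/Z$ with values in $Z\cong\mathbb F_p$. From $[x^p,y]=[x,y]^p=e$ we would get that $G/Z$ is elementary abelian, and then its dimension would be even, contrary to $|G/Z|=p^3$. So $G/Z$ is non-abelian of order $p^3$, and its center equals its commutator subgroup and has order $p$. A nontrivial normal subgroup of a $p$-group meets the center nontrivially, so $Z\le G'$. Hence $G'/Z=Z(G/Z)$, and $G'$ is abelian of order $p^2$.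

The group $G$ acts on $G'$ by conjugation, trivially on $Z$ and on $G'/Z$. Automorphisms with this property form a group that embeds in $\operatorname{Hom}(G'/Z,Z)\cong C_p$. So $A=C_G(G')$ has index at most $p$, and exactly $p$ because $G'$ is not central. Since $G'\le Z(A)$ and $A/G'$ has order $p$, the group $A$ is abelian. We write $A$ additively.

Choose $s\in G\setminus A$ and let $N$ be the endomorphism $v\mapsto(s\rhd v)-v=[s,v]$ of $A$. As $G=\langle A,s\rangle$, we have $\ker N=Z$. Hence $NA\le G'$ has order $p^2$ and $NG'\le Z$ has order $p$, that is, $NA=G'$, $NG'=Z$, $NZ=0$, and $N^3=0$. Choose $a_1\in A\setminus G'$ and put $a_2=Na_1$, $a_3=Na_2$. Since $G'=NA=\langle a_2\rangle+Z$, we have $a_2\notin Z$, so $a_3$ generates $Z$. The element $s^p$ lies in $A$ and commutes with $s$, so $s^p=ta_3$ with $t\in\mathbb F_p$. Conjugation by $s^p$ is trivial, which gives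
\[
0=(1+N)^p-1=pN\bigl(1+\tfrac{p-1}2N\bigr)\quad\text{on }A .
\]
The second factor is invertible, so $pN=0$. Therefore $pa_2=pa_3=0$, and $pa_1\in\ker N$, say $pa_1=ra_3$ with $r\in\mathbb F_p$. Every element is uniquely $s^i(k_1a_1+k_2a_2+k_3a_3)$ with $0\le i,k_1,k_2,k_3<p$, and the relations found determine the multiplication. So the pair $(r,t)$ determines $G$.

\emph{Powers.} Let $p\nmid\alpha$ and $v\in A$ with $v\equiv\mu a_1$ modulo $G'$. With $\sigma=s^\alpha$ we have $(\sigma v)^p=(\sigma v\sigma^{-1})(\sigma^2v\sigma^{-2})\cdots(\sigma^pv\sigma^{-p})\,\sigma^p$. As $(1+N)^p=1$ and $\alpha k$ runs through all residues modulo $p$, this equals $\sum_{k=0}^{p-1}(1+N)^kv+\alpha ta_3$. From $\sum_{k=0}^{p-1}\binom kj=\binom p{j+1}$ and $pN=0$ we get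
\[
\sum_{k=0}^{p-1}(1+N)^k=p+\tbinom p2N+\tbinom p3N^2=p+\eta N^2,
\]
where $\eta=1$ for $p=3$ and $\eta=0$ for $p\ge5$. Since $pv=\mu ra_3$ and $N^2v=\mu a_3$,
\begin{equation}\label{eq:powers}
(s^\alpha v)^p=\bigl(\alpha t+\mu(r+\eta)\bigr)a_3,\qquad v^p=\mu r\,a_3 .
\end{equation}

\emph{Normal forms.} Replace $s$ by $s^\alpha v$ with $v\equiv\gamma a_1$, and $a_1$ by an element congruent to $\mu a_1$ modulo $G'$, with $\alpha,\mu$ prime to $p$. Then $N$ becomes $(1+N)^\alpha-1$, whose square is $\alpha^2N^2$, so $a_3$ becomes $\alpha^2\mu a_3$. By~\eqref{eq:powers},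
\[
r\mapsto\frac r{\alpha^2},\qquad t\mapsto\frac{\alpha t+\gamma(r+\eta)}{\alpha^2\mu}.
\]
If $r+\eta\ne0$ we can make $t=0$; otherwise we can make $t\in\{0,1\}$. The normal forms $(r,t)$ are therefore $(0,0)$, $(1,0)$, $(-1,0)$, $(-1,1)$ for $p=3$, and $(0,0)$, $(0,1)$, $(r,0)$ with $r\ne0$ taken modulo squares for $p\ge5$.

\emph{Invariants.} Since $G'$ is the preimage of $Z(G/Z)$, Lemma~\ref{lem:basic}(b) gives $f(G')=H'$, and then Lemma~\ref{lem:basic}(a) gives $f(A)=C_H(H')$. By~\eqref{eq:powers}, $r=0$ if and only if $A$ has exponent $p$.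

For $p=3$ this singles out $(0,0)$. For the other three forms consider the cubes of the elements outside $A$. They are $2\mu a_3$ for $(1,0)$, so some are trivial and some are not; they are all trivial for $(-1,0)$; and they are $\alpha a_3$, all nontrivial, for $(-1,1)$.

Let $p\ge5$. If $r=0$, then $t=0$ if and only if $G$ has exponent $p$. It remains to recover the class of $r$ modulo squares when $G$ and $H$ have the forms $(r,0)$ and $(r_H,0)$ with $r,r_H\ne0$. Orders of elements do not help, because by~\eqref{eq:powers} a $p$-th power is trivial exactly when $\mu=0$, whatever $r$ is. The definition of $r$ involves $a_3=[s,[s,a_1]]$. The inner commutator is needed only modulo $Z$, where $\bar f$ preserves it, and the outer one can be compared with a power of the element that is conjugated. So consider triples $(x,y,g)$ with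
\[
x\notin A,\quad x^p\ne e,\qquad y\in A,\quad y^p=x^p,\qquad g\in G',\quad g\rhd x=x^{1+p}.
\]
Write $x=s^\alpha v$ with $v\equiv\mu a_1$. By~\eqref{eq:powers}, $x^p=\mu ra_3$, so $\mu\ne0$, and $y^p=x^p$ means $y\equiv\mu a_1$ modulo $G'$. Then $[x,y]=((1+N)^\alpha-1)y\equiv\alpha\mu a_2$ modulo $Z$, so $[x,y]Z$ generates $G'/Z$. For $g\in G'$ with $g\equiv ma_2$ modulo $Z$ we have $[g,x]=g-(1+N)^\alpha g=-\alpha ma_3$, so $g\rhd x=x^{1+p}$ means $m=-\mu r/\alpha$. In particular such triples exist, and for each of them
\[
gZ=([x,y]Z)^k\qquad\text{with}\qquad k=\frac m{\alpha\mu}=-\frac r{\alpha^2}\in\mathbb F_p^\times .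
\]
The map $f$ carries $(x,y,g)$ to a triple of the same kind in $H$, and the group isomorphism $\bar f$ carries the displayed relation to the same relation with the same $k$. Hence $r/\alpha^2=r_H/\alpha'^2$ for some $\alpha'$, so $r/r_H$ is a square and $G\cong H$. This completes the proof of Theorem~\ref{thm:small}.

\section{Many groups with one power quandle}\label{sec:count}

For groups of exponent $p$ and class $2$, Theorem~\ref{thm:criterion} says that the power quandle sees only which elements commute. We count groups in which this relation is as small as possible: two vectors of $V$ commute only if they are dependent.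

Recall that $\Lambda^2V$ is spanned by the products $v\wedge w$, that every alternating bilinear map on $V$ factors uniquely through a linear map on $\Lambda^2V$, and that $v\wedge w=0$ if and only if $v,w$ are dependent. The lines spanned by nonzero products $v\wedge w$ correspond bijectively to the $2$-dimensional subspaces $\langle v,w\rangle$ of $V$. We call them \emph{decomposable lines}.

\begin{proof}[Proof of Theorem~\ref{thm:count}]
Since $n-3r\in\{0,1,2\}$ we have $2r\le s\le2r+2$, and $2r+2\le D$ because $r\ge6$. Let $V=\mathbb F_p^r$, so that $\dim\Lambda^2V=D$. For a subspace $K\le\Lambda^2V$ of codimension $s$ let $G_K$ be the extension of $V$ by $\Lambda^2V/K$ with $\beta_K(v,w)=v\wedge w+K$ and $P=0$. It exists by Lemma~\ref{lem:data}(a) and~\eqref{eq:coords}, where $p$ odd ensures that $P$ vanishes everywhere once it vanishes on a basis. It has order $p^{r+s}=p^n$ and exponent $p$. Call $K$ \emph{good} if it contains no decomposable line.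

\emph{Good subspaces give one power quandle.} For good $K$ we have $\beta_K(v,w)=0$ if and only if $v,w$ are dependent. So~\eqref{eq:star} holds for any two good subspaces, and Proposition~\ref{prop:glue} applies. It also follows that $Z(G_K)=\Lambda^2V/K$ and that $G_K$ has class $2$.

\emph{At least half of the subspaces are good.} The group $GL(\Lambda^2V)$ permutes the lines transitively, so every line lies in the same fraction of all $K$. Counting pairs (line, $K$) in two ways shows that this fraction is $(p^{D-s}-1)/(p^D-1)\le p^{-s}$. The number of decomposable lines is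
\[
\frac{(p^r-1)(p^{r-1}-1)}{(p^2-1)(p-1)}\le\frac{p^{2r-1}}{(p^2-1)(p-1)} .
\]
As $s\ge2r$, the fraction of subspaces that are not good is at most $1/\bigl(p(p^2-1)(p-1)\bigr)\le\frac12$. The graphs of the linear maps from a fixed subspace of dimension $D-s$ to a fixed complement are $p^{s(D-s)}$ different subspaces $K$. Hence at least $\frac12p^{s(D-s)}$ subspaces are good.

\emph{Isomorphism classes.} Let $K,K'$ be good and $G_K\cong G_{K'}$. Lemma~\ref{lem:data}(c) gives $\varphi\in GL(V)$ and a linear isomorphism $h$ with $h(v\wedge w+K)=\varphi v\wedge\varphi w+K'$. By linearity $h(\omega+K)=\Lambda^2\varphi(\omega)+K'$ for all $\omega\in\Lambda^2V$, so $\Lambda^2\varphi(K)=K'$. Thus an isomorphism class contains $G_K$ for at most $|GL(V)|\le p^{r^2}$ good subspaces $K$, and there are at least $\frac12p^{s(D-s)-r^2}$ classes. Finally $s=2n/3+O(1)$ and $D=n^2/18+O(n)$, so $sD=n^3/27+O(n^2)$, while $s^2+r^2=O(n^2)$.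
\end{proof}

The choice of $r$ comes from the main term $sD\approx(n-r)r^2/2$. This function increases up to $r=2n/3$, where its value is $2n^3/27$. The inequality $s\ge2r$, used to find good subspaces, forces $r\le n/3$, where the value is $n^3/27$.

\begin{thebibliography}{9}

\bibitem{Higman} G.~Higman, 1960.

\bibitem{Khukhro} E.~Khukhro, \emph{$p$-Automorphisms of Finite $p$-Groups}.

\bibitem{Lazard} M.~Lazard, \emph{Sur les groupes nilpotents et les anneaux de Lie}, Ann. Sci. ENS 71 (1954).

\bibitem{Sims} C.~Sims, 1965.

\bibitem{SV} Markus Szymik and Torstein Vik, \emph{Groups, conjugation and powers}, arXiv:2111.08998 (2021).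

\end{thebibliography}
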